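\title{Rational Gorenstein threefolds whose modifying modules are all free}

\begin{abstract}
A reflexive module over a Gorenstein threefold singularity $R$ is modifying if its endomorphism ring is maximal Cohen--Macaulay. A conjecture posed by Wemyss predicts that a rational Gorenstein threefold singularity has finitely many basic maximal modifying generators exactly when its minimal models have fibers of dimension at most one, that is, when it is compound du Val. We show that the ``only if'' direction fails. The ring $\mathbb{C}[[x,y,z,w]]/(x^3+y^3+z^3+w^4)$ is normal, Gorenstein and rational, is not compound du Val, and has a surface in the closed fiber of each minimal model, yet all of its modifying modules are free. The proof has two parts: an isolated threefold hypersurface singularity has only free modifying modules if and only if it is factorial, and the class group of a triple point resolved by one blowup is the Picard group of its tangent cubic surface modulo the hyperplane class.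
\end{abstract}

\section{Modifying modules and the conjecture}\label{sec:intro}

We work over $\mathbb{C}$. In this section $R$ is the completion of a finitely generated $\mathbb{C}$-algebra at a maximal ideal, and $R$ is normal, Gorenstein, of dimension $3$, with only rational singularities; its maximal ideal is $\mathfrak m$. Modules are finitely generated. We write $M^*=\mathrm{Hom}_R(M,R)$; the module $M$ is \emph{reflexive} if $M\to M^{**}$ is an isomorphism, and $\mathrm{add}\,M$ is the class of direct summands of the modules $M^n$. A module is \emph{maximal Cohen--Macaulay} (MCM) if its depth is at least $\dim R$; the zero module has depth $\infty$ and counts as MCM and as free.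

\subsection*{The algebraic side}

\begin{definition}\label{def:mm}
A reflexive $R$-module $M$ is \emph{modifying} if $\mathrm{End}_R(M)$ is an MCM $R$-module. It is \emph{maximal modifying} (MM) if it is modifying and every reflexive $M'$ with $M\oplus M'$ modifying lies in $\mathrm{add}\,M$. An MM module $M$ is an \emph{MM generator} if $R\in\mathrm{add}\,M$. A module is \emph{basic} if its indecomposable summands are pairwise non-isomorphic. Basic MM generators are counted up to isomorphism.
\end{definition}

A modifying module replaces $R$ by an $R$-algebra $\mathrm{End}_R(M)$ that keeps the depth of $R$, and maximality says that no new summand can be added without losing depth. The best outcome is that the algebra is also homologically smooth: a \emph{noncommutative crepant resolution} (NCCR) of $R$ is a ring $\mathrm{End}_R(M)$ of finite global dimension with $M\neq0$ modifying.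

\begin{example}\label{ex:first}
\begin{enumerate}
\item[(i)] Free modules are modifying.
\item[(ii)] Every reflexive module $I$ of rank one is modifying. Indeed $\mathrm{End}_R(I)$ is a subring of the fraction field of $R$ that is finite over $R$, so $\mathrm{End}_R(I)=R$ by normality. Thus each element of the divisor class group $\mathrm{Cl}(R)$ gives a modifying module.
\item[(iii)] If $M$ is modifying and $R\in\mathrm{add}\,M$, then $M=\mathrm{Hom}_R(R,M)$ lies in $\mathrm{add}\,\mathrm{End}_R(M)$, so $M$ is MCM. If $R$ is regular, MCM modules are free, and $R$ is the only basic MM generator.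
\end{enumerate}
\end{example}

\subsection*{The geometric side}

Since $R$ is Gorenstein, the canonical module $\omega_R$ is free; fix a generator $\eta$. If $W\to\mathrm{Spec}\,R$ is projective and birational with $W$ normal, then $\eta$ is a rational section of the canonical sheaf $\omega_W$, and its divisor is $\sum_F a(F)F$, a sum over the exceptional prime divisors. The integer $a(F)$, the \emph{discrepancy} of $F$, depends only on the discrete valuation ring $\mathcal O_{W,F}$ inside the fraction field of $R$. The morphism is \emph{crepant} if all $a(F)$ vanish, that is, if $\eta$ generates $\omega_W$. For a crepant $X\to\mathrm{Spec}\,R$, the scheme $X$ is \emph{terminal} if $a(F)>0$ for every prime divisor $F$ on a normal $W$, projective and birational over $X$, whose image in $X$ has codimension at least two. A normal scheme is $\mathbb{Q}$-\emph{factorial} if every Weil divisor has a Cartier multiple. Regular schemes are terminal and $\mathbb{Q}$-factorial. A normal ring has \emph{rational singularities} if $R^i\pi_*\mathcal O_X=0$ for $i>0$ for one (equivalently, every) resolution $\pi$ of its spectrum.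

A \emph{minimal model} of $\mathrm{Spec}\,R$ is a projective birational crepant morphism $X\to\mathrm{Spec}\,R$ such that $X$ has only $\mathbb{Q}$-factorial terminal singularities. The ring $R$ is \emph{compound du Val} (cDV) if a generic hyperplane section through the closed point is smooth or a du Val (ADE) surface singularity; regular rings are cDV.

It is known that a complete local cDV singularity has only finitely many basic MM generators. The following conjecture, posed in \cite{Wemyss}, asserts the converse as well.

\begin{quote}
\textbf{Conjecture.} The ring $R$ has only finitely many basic MM generators if and only if the minimal models of $\mathrm{Spec}\,R$ have fibers of dimension at most one (equivalently, $R$ is cDV).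
\end{quote}

The guess is a natural one. By Example~\ref{ex:first}(iii), MM generators are special MCM modules, and a regular ring has exactly one. One expects a worse singularity to carry more such modules, and a surface in a fiber of a minimal model looks like a rich source of line bundles, hence of divisor classes and of modifying modules. For the cone over a smooth cubic surface, the class group has rank $6$ (Remark~\ref{rem:smoothcubic}). But the surface in the fiber may be singular even when the minimal model is regular, and then it may carry almost no line bundles.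

\subsection*{Results}

The ``only if'' direction of the Conjecture is false. The first theorem shows that for isolated hypersurfaces the rank-one modules of Example~\ref{ex:first}(ii) already decide whether a non-free modifying module exists.

\begin{theorem}\label{thm:A}
Let $S=\mathbb{C}[[x_1,\dots,x_4]]$ and let $R=S/(f)$ be an isolated hypersurface singularity: $\dim R=3$ and $R_{\mathfrak q}$ is regular for every prime $\mathfrak q\neq\mathfrak m$. The following are equivalent:
\begin{enumerate}
\item[(1)] $\mathrm{Cl}(R)\otimes\mathbb{Q}=0$;
\item[(2)] $R$ is a unique factorization domain;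
\item[(3)] every modifying $R$-module is free.
\end{enumerate}
If they hold, the MM modules are exactly the nonzero free modules, so $R$ is the unique basic MM module and the unique basic MM generator.
\end{theorem}

The second theorem supplies rational, non-cDV hypersurfaces whose class group can be computed.

\begin{theorem}\label{thm:B}
Let $f=f_3+f_4+\cdots\in\mathbb{C}[x_1,\dots,x_4]$ with $f_i$ homogeneous of degree $i$. Assume that $E=V(f_3)\subset\mathbb{P}^3$ is a normal integral cubic surface and that $f_4$ vanishes at no singular point of $E$. Let $R=\mathbb{C}[[x_1,\dots,x_4]]/(f)$ and let $\pi\colon X\to\mathrm{Spec}\,R$ be the blowup of $\mathfrak m$. Then: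
\begin{enumerate}
\item[(a)] $X$ is regular with exceptional fiber $E$, the morphism $\pi$ is crepant, and $R$ is a normal Gorenstein isolated rational singularity;
\item[(b)] $R$ is not cDV, $X$ is a minimal model, and every minimal model of $\mathrm{Spec}\,R$ has a $2$-dimensional fiber;
\item[(c)] $\mathrm{Cl}(R)\cong\mathrm{Pic}(E)/\mathbb{Z}[\mathcal O_E(1)]$.
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:C}
In Theorem~\ref{thm:B}, every modifying $R$-module is free if and only if $\mathrm{Pic}(E)=\mathbb{Z}[\mathcal O_E(1)]$, and then $R$ has exactly one basic MM generator. This holds for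
\begin{enumerate}
\item[(i)] $f=x^3+y^3+z^3+w^4$;
\item[(ii)] $f=x^3+y^3+z^3+\lambda xyz+w^4$ with $\lambda^3\neq-27$, which gives uncountably many isomorphism classes of $\mathbb{C}$-algebras;
\item[(iii)] $f=xyz+w^3+x^4+y^4+z^4$.
\end{enumerate}
These rings have a regular crepant resolution but no NCCR. In particular, the Conjecture is false.
\end{corollary}

By Theorem~\ref{thm:B}(b), these rings violate both forms of the geometric condition in the Conjecture, so the equivalence of the two forms plays no role here.

\begin{corollary}\label{cor:D}
In Theorem~\ref{thm:B}, $\mathrm{Pic}(E)=\mathbb{Z}[\mathcal O_E(1)]$ if and only if either $E$ is a cone over a smooth plane cubic, or $E$ has only rational double points, of total rank $6$.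
\end{corollary}

We do not address any corrected form of the Conjecture, for instance under the extra assumption that $R$ admits an NCCR.

\subsection*{The geometry of the first example}

Take $f=x^3+y^3+z^3+w^4$ and substitute $x=wx'$, $y=wy'$, $z=wz'$. Then
\[
f=w^3\,(x'^3+y'^3+z'^3+w).
\]
This chart of the blowup is the graph $w=-(x'^3+y'^3+z'^3)$, a smooth threefold with coordinates $x',y',z'$, while the exceptional divisor $w=0$ is the cone $x'^3+y'^3+z'^3=0$. The term $w^4$ makes the threefold smooth at the one point where the divisor is singular. A Weil divisor on $\mathrm{Spec}\,R$ has a closure on the regular scheme $X$, which is Cartier and so restricts to a \emph{line bundle} on the cone $E$. The cone has many Weil divisors, such as its rulings, but its only line bundles are the $\mathcal O_E(n)$, and these are the restrictions of the $\mathcal O_X(-nE)$. So $R$ is factorial, and Theorem~\ref{thm:A} applies.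

Sections \ref{sec:periodic}--\ref{sec:free} prove Theorem~\ref{thm:A}, Section~\ref{sec:blowup} proves Theorem~\ref{thm:B}, and Section~\ref{sec:picard} proves the corollaries.

\section{Periodic resolutions and the node}\label{sec:periodic}

In Sections \ref{sec:periodic}--\ref{sec:free}, $R=S/(f)$ is as in Theorem~\ref{thm:A}, $\ell$ denotes length, and $\Omega A$ is the kernel of a surjection from a free module onto $A$. We use the following standard facts.

\begin{enumerate}
\item[(F1)] $\mathrm{depth}\,A\ge d$ if and only if $H^i_{\mathfrak m}(A)=0$ for $i<d$, and $H^0_{\mathfrak m}(A)=A$ if $\ell(A)<\infty$. Hence for $0\to A'\to A\to A''\to0$ exact, $\mathrm{depth}\,A'\ge\min(\mathrm{depth}\,A,\mathrm{depth}\,A''+1)$ and $\mathrm{depth}\,A\ge\min(\mathrm{depth}\,A',\mathrm{depth}\,A'')$.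
\item[(F2)] (Auslander--Buchsbaum) Over a regular local ring $T$, $\mathrm{pd}_TA+\mathrm{depth}\,A=\dim T$ for $A\ne0$. Localizations of MCM modules are MCM.
\item[(F3)] A reflexive module $M=(M^*)^*$ is the kernel of a map of free modules (dualize a presentation of $M^*$), so $\mathrm{depth}\,M_{\mathfrak q}\ge\min(2,\mathrm{depth}\,R_{\mathfrak q})$ for all $\mathfrak q$.
\item[(F4)] A hypersurface ring is Cohen--Macaulay and Gorenstein: $R$ has injective dimension $3$. By Serre's criterion, $R$ is normal, hence a domain, since it is regular in codimension one. For each prime $\mathfrak p$, $\mathrm{ht}\,\mathfrak p+\dim R/\mathfrak p=3$, and $\mathfrak p$ contains a regular sequence of length $\mathrm{ht}\,\mathfrak p$.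
\item[(F5)] For a normal Noetherian domain, $\mathrm{Cl}(R)$ is the group of Weil divisors modulo principal divisors; its elements correspond to the isomorphism classes of rank-one reflexive modules, and $\mathrm{Cl}(R)=0$ if and only if $R$ is a unique factorization domain.
\end{enumerate}

The hypersurface hypothesis gives periodicity of $\mathrm{Ext}$, through Eisenbud's matrix factorizations, and the isolated singularity gives finite length.

\begin{lemma}\label{lem:periodic}
\begin{enumerate}
\item[(a)] If $Z$ is MCM, there is an MCM module $Y$ with exact sequences $0\to Z\to R^n\to Y\to0$ and $0\to Y\to R^n\to Z\to0$.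
\item[(b)] For all modules $A,B$ and $i\ge4$, $\mathrm{Ext}^i_R(A,B)$ has finite length and $\mathrm{Ext}^i_R(A,B)\cong\mathrm{Ext}^{i+2}_R(A,B)$. If $A$ is MCM, both statements hold for $i\ge1$.
\item[(c)] If $A$ is MCM and $G$ is free, then $\mathrm{Ext}^1_R(A,G)=0$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $Z\neq0$. By (F2), $\mathrm{pd}_SZ=4-3=1$, and $Z$ is a torsion $S$-module, so there is a resolution $0\to S^n\xrightarrow{\varphi}S^n\to Z\to0$. As $fZ=0$, there is a matrix $\psi$ with $\varphi\psi=f\cdot\mathrm{id}$; then $\varphi(\psi\varphi-f)=0$, so also $\psi\varphi=f\cdot\mathrm{id}$. Both matrices are injective over $S$. If $\varphi v=fu=\varphi\psi u$, then $v=\psi u$; so modulo $f$ the kernel of $\varphi$ is the image of $\psi$, and by symmetry the kernel of $\psi$ is the image of $\varphi$. Therefore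
\begin{equation}\label{eq:mf}
\cdots\xrightarrow{\varphi}R^n\xrightarrow{\psi}R^n\xrightarrow{\varphi}R^n\to Z\to0
\end{equation}
is exact. Let $Y$ be the image of $\varphi$ on $R^n$. Its kernel is $\mathrm{im}\,\psi\cong R^n/\mathrm{im}\,\varphi=Z$, which gives both sequences, and $Y$ is MCM by (F1) applied to the second.

(b) Let $A$ be MCM. For $\mathfrak q\ne\mathfrak m$, the module $A_{\mathfrak q}$ is MCM over a regular ring, hence free, so $\mathrm{Ext}^i_R(A,B)$ is supported at $\mathfrak m$ for $i\ge1$. Periodicity for $i\geq1$ is read off from \eqref{eq:mf}. For general $A$, the third syzygy $\Omega^3A$ is MCM by (F1), and $\mathrm{Ext}^i_R(A,B)\cong\mathrm{Ext}^{i-3}_R(\Omega^3A,B)$ for $i\ge4$.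

(c) By (b) and (F4), $\mathrm{Ext}^1_R(A,G)\cong\mathrm{Ext}^5_R(A,G)=0$.
\end{proof}

For an MCM module $Z$ the two groups $\mathrm{Ext}^1_R(Z,Z)$ and $\mathrm{Ext}^2_R(Z,Z)$ thus carry all higher self-extensions. Let us compute them for a non-free modifying module in the smallest case.

\begin{example}[the node]\label{ex:node}
Let $f=xy-zw$ and $I=(x,z)$. Since $R/I=\mathbb{C}[[y,w]]$, the ideal $I$ is a prime of height one, so it is reflexive of rank one and modifying. It is not principal, since $x,z$ are independent in $\mathfrak m/\mathfrak m^2$. The relations $z\cdot x-x\cdot z=0$ and $y\cdot x-w\cdot z=0$ give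
\[
\varphi=\begin{pmatrix} z&y\\ -x&-w\end{pmatrix},\qquad
\psi=\begin{pmatrix}-w&-y\\ x&z\end{pmatrix},\qquad \varphi\psi=\psi\varphi=f\cdot\mathrm{id}.
\]
The module $\mathrm{coker}\,\varphi$ is MCM, hence torsion free; it has rank one because $\varphi$ has rank one over the fraction field of $R$, and it surjects onto $I$. So $I\cong\mathrm{coker}\,\varphi$, and $\mathrm{Ext}^*_R(I,I)$ is the cohomology of
\[
I^2\xrightarrow{\varphi^T}I^2\xrightarrow{\psi^T}I^2\xrightarrow{\varphi^T}I^2\to\cdots,
\]
where $\varphi^T(c,d)=(zc-xd,\,yc-wd)$ and $\psi^T(a,b)=(-wa+xb,\,-ya+zb)$.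

\emph{Degree one.} An element of $I^2$ killed by $\psi^T$ has the form $\varphi^T(c,d)$ with $(c,d)\in R^2$, because $(\varphi^T,\psi^T)$ is again a matrix factorization. The condition $yc-wd\in I$ says that $yc=wd$ in $\mathbb{C}[[y,w]]$, so $(c,d)\equiv e\cdot(w,y)$ modulo $I^2$ for some $e\in R$ (here $I^2=I\oplus I$). As $\varphi^T(w,y)=0$, we may replace $(c,d)$ by $(c,d)-e(w,y)\in I^2$. So $\mathrm{Ext}^1_R(I,I)=0$.

\emph{Degree two.} The kernel of $\varphi^T$ on $I^2$ is $\mathrm{Hom}_R(I,I)=R\cdot(x,z)$. The map $\psi^T$ sends $(x,0),(z,0),(0,x),(0,z)$ to $-w,-y,x,z$ times $(x,z)$. So $\mathrm{Ext}^2_R(I,I)=R/\mathfrak m=\mathbb{C}$.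
\end{example}

The example displays the whole argument. The vanishing of $\mathrm{Ext}^1$ is not an accident: it holds for every modifying module (Proposition~\ref{prop:rigid}). The nonvanishing of $\mathrm{Ext}^2$ is what prevents $I$ from being free: for $Z$ MCM, the class of $0\to Z\to R^n\to Y\to 0$ lies in $\mathrm{Ext}^1_R(Y,Z)\cong\mathrm{Ext}_R^2(Z,Z)$. To pass from one vanishing to the other we need to control the difference $\ell\,\mathrm{Ext}^2-\ell\,\mathrm{Ext}^1$, which is $1$ for the node. The next section shows that this difference behaves like an intersection number, which can be nonzero only when non-torsion divisor classes are present, such as the class of the plane $x=z=0$ on the node.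

\section{The Euler form of a hypersurface}\label{sec:euler}

By Lemma~\ref{lem:periodic}(b), the integer
\[
h(A,B)=\ell\,\mathrm{Ext}^{2j}_R(A,B)-\ell\,\mathrm{Ext}^{2j+1}_R(A,B)\qquad(j\ge2)
\]
does not depend on $j$, and for $A$ MCM
\begin{equation}\label{eq:hMCM}
h(A,B)=\ell\,\mathrm{Ext}^2_R(A,B)-\ell\,\mathrm{Ext}^1_R(A,B).
\end{equation}
Let $G_0(R)$ be the Grothendieck group: the abelian group generated by symbols $[A]$ with relations $[A]=[A']+[A'']$ for exact sequences $0\to A'\to A\to A''\to0$. Put $V=G_0(R)\otimes\mathbb{Q}$.

\begin{lemma}\label{lem:additive}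
The function $h$ is additive on short exact sequences in each variable, so it induces a bilinear form on $V$. Moreover $h(R,-)=0=h(-,R)$.
\end{lemma}

\begin{proof}
Let $0\to A'\to A\to A''\to0$ be exact and $n\ge1$. The long exact sequence of $\mathrm{Ext}_R(-,B)$ does not terminate, so cut out the segment of $6n$ terms from $\mathrm{Ext}^4_R(A'',B)$ to $\mathrm{Ext}^{2n+3}_R(A',B)$. Let $K$ be the kernel of its first map and $Q$ the cokernel of its last map. Taking the alternating sum of lengths and using periodicity,
\[
n\bigl(h(A'',B)-h(A,B)+h(A',B)\bigr)=\ell(K)-\ell(Q).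
\]
Now $\ell(K)\le\ell\,\mathrm{Ext}^4_R(A'',B)$ and $\ell(Q)\le\ell\,\mathrm{Ext}^{2n+3}_R(A',B)=\ell\,\mathrm{Ext}^5_R(A',B)$, so the right side is bounded in $n$ and the bracket vanishes. For $0\to B'\to B\to B''\to 0$, the same count applies to the segment from $\mathrm{Ext}^4_R(A,B')$ to $\mathrm{Ext}^{2n+3}_R(A,B'')$. Finally, $R$ is projective and has injective dimension $3$.
\end{proof}

It remains to evaluate $h$ on generators $[R/\mathfrak p]$ of $V$. The difficulty is that modules over the singular ring $R$ have infinite resolutions. For modules whose supports meet only at $\mathfrak m$, we can transfer the computation to the regular ring $S$. There we have Serre's vanishing theorem for power series rings over a field \cite[Ch.~V.B]{Serre}: if $A',B'$ are $S$-modules with $\ell(A'\otimes_SB')<\infty$ and $\dim A'+\dim B'<\dim S$, then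
\[
\chi^S(A',B'):=\sum_i(-1)^i\ell\,\mathrm{Tor}^S_i(A',B')=0.
\]

\begin{lemma}\label{lem:serre}
If $\ell(A\otimes_RB)<\infty$ and $\dim A+\dim B<4$, then $h(A,B)=0$.
\end{lemma}

\begin{proof}
The hypothesis gives $\mathrm{Supp}\,A\cap\mathrm{Supp}\,B\subset\{\mathfrak m\}$, so all $\mathrm{Ext}$ and $\mathrm{Tor}$ modules below have finite length.

\emph{From $R$ to $S$.} Tensoring $0\to S\xrightarrow{f}S\to R\to0$ with $A$, on which $f$ acts as zero, shows that $\mathrm{Tor}^S_q(R,A)$ is $A$ for $q=0,1$ and zero otherwise. The change-of-rings spectral sequence $\mathrm{Ext}^p_R(\mathrm{Tor}^S_q(R,A),B)\Rightarrow\mathrm{Ext}^{p+q}_S(A,B)$ has two rows and becomes a long exact sequence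
\[
\cdots\to\mathrm{Ext}^i_R(A,B)\to\mathrm{Ext}^i_S(A,B)\to\mathrm{Ext}^{i-1}_R(A,B)\to\mathrm{Ext}^{i+1}_R(A,B)\to\cdots
\]
that starts at $i=0$, with $\mathrm{Ext}^{-1}_R=0$. Let $e_i$ and $s_i$ be the lengths of $\mathrm{Ext}^i_R(A,B)$ and $\mathrm{Ext}^i_S(A,B)$. Since $s_i=0$ for $i>4$, the sequence may be cut after $\mathrm{Ext}^3_R\to\mathrm{Ext}^5_R\to\mathrm{Ext}^5_S=0$. The alternating sum of lengths is
\[
0=\sum_{i=0}^{5}(-1)^ie_i-\sum_{i=0}^4(-1)^is_i-\sum_{j=0}^{3}(-1)^je_j=e_4-e_5-\sum_i(-1)^is_i .
\]
Hence $h(A,B)=\sum_i(-1)^i\ell\,\mathrm{Ext}^i_S(A,B)$.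

\emph{From $\mathrm{Ext}$ to $\mathrm{Tor}$.} Let $F$ and $F'$ be finite free $S$-resolutions of $A$ and $B$. The bounded double complex $\mathrm{Hom}_S(F,S)\otimes_SF'$ has total cohomology equal to that of $\mathrm{Hom}_S(F,S)\otimes_SB=\mathrm{Hom}_S(F,B)$, and it gives a spectral sequence $\mathrm{Tor}^S_i(\mathrm{Ext}^j_S(A,S),B)\Rightarrow\mathrm{Ext}^{j-i}_S(A,B)$. The modules $\mathrm{Ext}^j_S(A,S)$ are supported in $\mathrm{Supp}\,A$, so the finitely many nonzero terms have finite length, and alternating sums of lengths are preserved from page to page. Thus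
\[
h(A,B)=\sum_j(-1)^j\chi^S(\mathrm{Ext}^j_S(A,S),B).
\]
As $\dim\mathrm{Ext}^j_S(A,S)+\dim B\le\dim A+\dim B<4$, each term vanishes by Serre's theorem.
\end{proof}

Recall that every module $A$ has a \emph{prime filtration}, a finite filtration with quotients $R/P$ for primes $P\in\mathrm{Supp}\,A$, and that a minimal prime $P$ of $\mathrm{Supp}\,A$ occurs exactly $\ell(A_P)\ge1$ times. So $V$ is spanned by the classes of $R$, of surfaces $R/\mathfrak p$ ($\mathrm{ht}\,\mathfrak p=1$), of curves $R/P$ ($\mathrm{ht}\,P=2$), and of the point $R/\mathfrak m$. Let $V_1\subset V$ be the span of $[R]$ and the classes of curves.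

\begin{lemma}\label{lem:curves}
\begin{enumerate}
\item[(a)] $[R/\mathfrak m]=0$ in $V$.
\item[(b)] $h$ vanishes on $V_1\times V_1$.
\item[(c)] If $\mathrm{Cl}(R)\otimes\mathbb{Q}=0$, then $V_1=V$, and hence $h=0$.
\end{enumerate}
\end{lemma}

\begin{proof}
If $a$ is a nonzerodivisor on $A$, then $0\to A\xrightarrow{a}A\to A/aA\to0$ gives $[A/aA]=0$. We use this three times.

(a) Take a prime $P$ of height two and $a\in\mathfrak m\setminus P$. Then $R/(P+aR)$ is nonzero of finite length, so $0=[R/(P+aR)]$ is a positive multiple of $[R/\mathfrak m]$.

(b) By Lemma~\ref{lem:additive} it suffices to treat $h(R/P,R/Q)$ for primes $P,Q$ of height two. If $P\ne Q$, then $R/P\otimes R/Q=R/(P+Q)$ has finite length and $1+1<4$, so Lemma~\ref{lem:serre} applies. If $P=Q$, we move one copy of the curve. Choose a regular sequence $a,b\in P$. The primes containing $(a,b)$ have height two or equal $\mathfrak m$, and $P$ is minimal among them. A prime filtration of $R/(a,b)$ and (a) give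
\[
0=[R/(a,b)]=e\,[R/P]+\sum_{P'\ne P,\ \mathrm{ht}\,P'=2}e_{P'}[R/P'],\qquad e\ge1,
\]
so $e\,h(R/P,R/P)=-\sum e_{P'}\,h(R/P',R/P)=0$ by the first case.

(c) Let $\mathrm{ht}\,\mathfrak p=1$. Some multiple $n\ge1$ of the prime divisor $\mathfrak p$ is the divisor of an element $a\in R$. Then $\mathfrak p$ is the only height-one prime containing $a$, and $\ell((R/a)_{\mathfrak p})=n$. A prime filtration of $R/(a)$ and (a) show that $0=[R/(a)]\in n[R/\mathfrak p]+V_1$.
\end{proof}

For the node, $h(I,I)=1$ by \eqref{eq:hMCM} and Example~\ref{ex:node}, so the hypothesis in (c) cannot be dropped.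

\section{Modifying modules over factorial hypersurfaces}\label{sec:free}

The first step converts the depth condition on $\mathrm{End}_R(M)$ into rigidity. It uses that $M$ is free away from $\mathfrak m$ and that $\dim R=3$ exceeds the depth $2$ that reflexive modules have for free.

\begin{proposition}\label{prop:rigid}
If $M$ is modifying, then $\mathrm{Ext}^1_R(M,M)=0$.
\end{proposition}

\begin{proof}
For $\mathfrak q\ne\mathfrak m$, the ring $R_{\mathfrak q}$ is regular of dimension at most $2$, so $M_{\mathfrak q}$ is free by (F3) and (F2). Hence $\mathrm{Ext}^1_R(M,M)$ has finite length. Apply $\mathrm{Hom}_R(-,M)$ to $0\to\Omega M\to F\to M\to0$ with $F$ free, and let $C$ be the image of $\mathrm{Hom}_R(F,M)$ in $\mathrm{Hom}_R(\Omega M,M)$: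
\[
0\to\mathrm{End}_R(M)\to\mathrm{Hom}_R(F,M)\to C\to0,
\]
\[
0\to C\to\mathrm{Hom}_R(\Omega M,M)\to\mathrm{Ext}^1_R(M,M)\to0.
\]
In the first sequence, $H^1_{\mathfrak m}(\mathrm{Hom}_R(F,M))=0$ because $\mathrm{depth}\,M\ge2$, and $H^2_{\mathfrak m}(\mathrm{End}_R(M))=0$ because $\mathrm{End}_R(M)$ is MCM; so $H^1_{\mathfrak m}(C)=0$. In the second, $\mathrm{Hom}_R(\Omega M,M)$ embeds in a direct sum of copies of $M$, so its $H^0_{\mathfrak m}$ vanishes. The module $\mathrm{Ext}^1_R(M,M)$ equals its own $H^0_{\mathfrak m}$, which lies between these two zero groups.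
\end{proof}

Formula \eqref{eq:hMCM} relates $h$ to $\mathrm{Ext}^1$ only for MCM modules, and a modifying module need not be known to be MCM. We therefore cover $M$ by an MCM module $N$ that differs from it by a free module; rigidity and the value of $h$ both pass to $N$.

\begin{proposition}\label{prop:free}
Let $M$ be a module with $\mathrm{depth}\,M\ge2$, $\mathrm{Ext}^1_R(M,M)=0$ and $h(M,M)=0$. Then $M$ is free.
\end{proposition}

\begin{proof}
Assume $M\ne0$.

\emph{Step 1: an MCM cover.} Let $0\to\Omega M\to F\to M\to0$ with $F$ free. By (F1), $\Omega M$ is MCM, so Lemma~\ref{lem:periodic}(a) gives $0\to\Omega M\to G\to Z\to0$ with $G$ free and $Z$ MCM. The pushout $N=(F\oplus G)/\Omega M$ of $F\leftarrow\Omega M\to G$ satisfies $N/G\cong F/\Omega M$ and $N/F\cong G/\Omega M$, so there are exact sequences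
\[
0\to G\to N\to M\to0,\qquad 0\to F\to N\to Z\to0.
\]
The second shows that $N$ is MCM.

\emph{Step 2: $N$ is rigid.} The first sequence gives exact sequences
\[
\mathrm{Ext}^1_R(M,M)\to\mathrm{Ext}^1_R(N,M)\to\mathrm{Ext}^1_R(G,M),
\]
\[
\mathrm{Ext}^1_R(N,G)\to\mathrm{Ext}^1_R(N,N)\to\mathrm{Ext}^1_R(N,M).
\]
The outer terms of the first vanish, so $\mathrm{Ext}^1_R(N,M)=0$. With Lemma~\ref{lem:periodic}(c), the outer terms of the second vanish, so $\mathrm{Ext}^1_R(N,N)=0$.

\emph{Step 3: $N$ is free.} Since $[N]=[M]+[G]$, Lemma~\ref{lem:additive} gives $h(N,N)=h(M,M)=0$, so $\mathrm{Ext}^2_R(N,N)=0$ by \eqref{eq:hMCM}. Take $Y$ as in Lemma~\ref{lem:periodic}(a) for $N$. The sequence $0\to Y\to R^n\to N\to0$ gives $\mathrm{Ext}^1_R(Y,N)\cong\mathrm{Ext}^2_R(N,N)=0$, so $0\to N\to R^n\to Y\to0$ splits. Thus $N$ is projective, hence free.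

\emph{Step 4: $M$ is free.} Now $\mathrm{pd}_RM\le1$. If $\mathrm{pd}_RM=1$, a minimal resolution $0\to R^b\to R^c\to M\to0$ has $b>0$ and matrix entries in $\mathfrak m$. Then $\mathrm{Ext}^1_R(M,M)=\mathrm{coker}(M^c\to M^b)$ surjects onto $M^b/\mathfrak mM^b$, which is nonzero by Nakayama's lemma. This contradicts the hypothesis.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
(1)$\Rightarrow$(3). A modifying module has depth at least $2$ by (F3) and is rigid by Proposition~\ref{prop:rigid}, and $h=0$ by Lemma~\ref{lem:curves}(c). Apply Proposition~\ref{prop:free}.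

(3)$\Rightarrow$(2). Rank-one reflexive modules are modifying by Example~\ref{ex:first}(ii), whose proof uses only normality. They are therefore free, so $\mathrm{Cl}(R)=0$, which is (2) by (F5). The same fact gives (2)$\Rightarrow$(1).

Assume (1)--(3). An MM module is free, and it is nonzero because $0\oplus R$ is modifying while $R\notin\mathrm{add}\,0$. Conversely, $M=R^n$ with $n\ge1$ is modifying, and if $M\oplus M'$ is modifying then it is free, so $M'\in\mathrm{add}\,R=\mathrm{add}\,M$. The only basic nonzero free module is $R$, and it is a generator.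
\end{proof}

\begin{remark}[the hypotheses]\label{rem:hypA}
Condition (1) is used only to get $h(M,M)=0$. This gives a little more in rank one. Let $I\subset R$ be a reflexive ideal whose class has finite order $n$, and let $a\in R$ have divisor $n$ times that of $I$. Comparing lengths at height-one primes gives $n[R/I]\in[R/(a)]+V_1=V_1$, so $[I]=[R]-[R/I]\in V_1$, $h(I,I)=0$, and $I$ is free. This fails for non-isolated singularities: in the normal ring $\mathbb{C}[[x,y,z,w]]/(xy-z^2)$ the prime $(x,z)$ needs two generators, and twice it is the divisor of $x$. Dimension three matters as well: over a normal Gorenstein surface singularity, $\mathrm{End}(M)$ has depth $2$ for every reflexive $M$, so every reflexive module is modifying, including $\Omega^2\mathbb{C}$, which is free only if the ring is regular.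
\end{remark}

\section{Triple points resolved by one blowup}\label{sec:blowup}

We prove Theorem~\ref{thm:B}. The initial form of a multiple $gf$ is the initial form of $g$ times $f_3$, so
\[
\bigoplus_{n\ge0}\mathfrak m^n/\mathfrak m^{n+1}=\mathbb{C}[x_1,\dots,x_4]/(f_3).
\]
This graded ring is a domain, so $R$ is a domain and $\pi$ is projective and birational. The fiber over $\mathfrak m$ is the $\mathrm{Proj}$ of this ring, namely $E$. The ideal $\mathcal I=\mathfrak m\mathcal O_X=\mathcal O_X(-E)$ is invertible, $\mathcal I^n/\mathcal I^{n+1}=\mathcal O_E(n)$, and $\pi$ restricts to an isomorphism $U:=X\setminus E\cong\mathrm{Spec}\,R\setminus\{\mathfrak m\}$. Let $E_n\subset X$ be the thickening defined by $\mathcal I^{n+1}=\mathfrak m^{n+1}\mathcal O_X$, so that $E_0=E$ and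
\begin{equation}\label{eq:thick}
0\to\mathcal O_E(n)\to\mathcal O_{E_n}\to\mathcal O_{E_{n-1}}\to0\qquad(n\ge1).
\end{equation}

Because $R$ is complete, everything about $X$ can be read from the $E_n$. We use three tools.
\begin{enumerate}
\item[(G1)] Every nonempty closed subset of $X$ meets $E$: its image under the proper map $\pi$ is closed and nonempty, so it contains $\mathfrak m$.
\item[(G2)] (Formal functions) For $\mathcal F$ coherent on $X$, $H^i(X,\mathcal F)\cong\varprojlim_nH^i(E_n,\mathcal F|_{E_n})$.
\item[(G3)] (Grothendieck's existence theorem \cite[5.1.4]{EGA}) Given coherent sheaves $\mathcal F_n$ on $E_n$ and isomorphisms $\mathcal F_n|_{E_{n-1}}\cong\mathcal F_{n-1}$, there is a coherent $\mathcal F$ on $X$ with $\mathcal F|_{E_n}\cong\mathcal F_n$ for all $n$.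
\end{enumerate}
The cohomological input is
\begin{equation}\label{eq:vanish}
H^1(E,\mathcal O_E(n))=0\quad(n\in\mathbb{Z}),\qquad H^2(E,\mathcal O_E(n))=0\quad(n\ge0).
\end{equation}
This follows from $0\to\mathcal O_{\mathbb{P}^3}(n-3)\to\mathcal O_{\mathbb{P}^3}(n)\to\mathcal O_E(n)\to0$: line bundles on $\mathbb{P}^3$ have no $H^1$ or $H^2$, and $H^3(\mathbb{P}^3,\mathcal O(n-3))=0$ when $n-3\ge-3$.

\begin{proof}[Proof of Theorem~\ref{thm:B}(a)]
\emph{Regularity.} Let $Y=\{f=0\}\subset\mathbb{A}^4$ and let $X_{\mathrm{alg}}\to Y$ be the blowup of the origin. Blowups commute with flat base change, so $X=X_{\mathrm{alg}}\times_Y\mathrm{Spec}\,R$. In the chart $x_i=x_1u_i$ $(i=2,3,4)$ we have $f=x_1^3g$ with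
\[
g=f_3(1,u)+x_1f_4(1,u)+x_1^2(\cdots).
\]
As $f_3(1,u)\ne0$, the prime element $x_1$ does not divide $g$ and is a nonzerodivisor modulo $g$; so this chart of $X_{\mathrm{alg}}$ is $\{g=0\}\subset\mathbb{A}^4$, with $E=\{x_1=0\}$. Along $E$,
\[
\frac{\partial g}{\partial u_i}=\frac{\partial f_3(1,u)}{\partial u_i},\qquad\frac{\partial g}{\partial x_1}=f_4(1,u).
\]
If the first three vanish at a point of $E$, the point is singular on $E$, and the fourth is nonzero by hypothesis. The hypotheses are symmetric in the variables, so $X_{\mathrm{alg}}$ is smooth along $E$.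

The thickenings $E_n$ in $X$ and in $X_{\mathrm{alg}}$ coincide, as both are base changes to $R/\mathfrak m^{n+1}$. For a closed point $p\in E$ we have $\mathcal I_p\subset\mathfrak m_p$, so $\mathcal O_{X,p}/\mathfrak m_p^{n+1}$ depends only on $E_n$. Hence $\mathcal O_{X,p}$ and $\mathcal O_{X_{\mathrm{alg}},p}$ have the same completion, and $\mathcal O_{X,p}$ is regular. By (G1) every point of $X$ specializes to such a $p$, and localizations of regular local rings are regular. So $X$ is regular, $U$ is regular, and $R$ is an isolated hypersurface singularity, normal and Gorenstein by (F4).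

\emph{Crepancy.} For a hypersurface $\{k=0\}$ in an affine $4$-space with coordinates $t_i$, the Poincar\'e residue of $dt_1\wedge\cdots\wedge dt_4/k$ generates the canonical sheaf. Let $\eta$ be the residue of $dx_1\wedge\cdots\wedge dx_4/f$ on $Y$. In the chart above, $dx_1\wedge dx_2\wedge dx_3\wedge dx_4=x_1^3\,dx_1\wedge du_2\wedge du_3\wedge du_4$, so
\begin{equation}\label{eq:residue}
\frac{dx_1\wedge dx_2\wedge dx_3\wedge dx_4}{f}=\frac{dx_1\wedge du_2\wedge du_3\wedge du_4}{g}.
\end{equation}
Thus $\eta$ also generates the canonical sheaf of $X_{\mathrm{alg}}$ in each chart. Relative canonical sheaves commute with the flat base change $\mathrm{Spec}\,R\to Y$, so $a(E)=0$ and $\pi$ is crepant.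

\emph{Rationality.} By \eqref{eq:vanish}, \eqref{eq:thick} and induction on $n$, $H^i(E_n,\mathcal O_{E_n})=0$ for $i=1,2$; for $i\ge3$ this holds because $\dim E_n=2$. By (G2), $H^i(X,\mathcal O_X)=0$ for $i\ge1$, so $R$ is rational. The same holds for the local ring $\mathcal O_{Y,0}$: by flat base change the higher direct images of $\mathcal O_{X_{\mathrm{alg}}}$ at $0$ become zero after tensoring with the faithfully flat algebra $R$, and normality descends from $R$ in the same way.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(b)]
Let $t\in\mathfrak m\setminus\mathfrak m^2$. A lift of $t$ to $S=\mathbb{C}[[x_1,\dots,x_4]]$ has nonzero linear part, so $R/tR\cong\mathbb{C}[[a,b,c]]/(\bar f)$ with $\bar f\in(a,b,c)^3$. If $\mathfrak n$ is the maximal ideal of $R/tR$, then $\dim\mathfrak n/\mathfrak n^2=3$ and $\dim\mathfrak n^2/\mathfrak n^3=6$. A smooth surface point has $\dim\mathfrak n/\mathfrak n^2=2$. A du Val point is a hypersurface in three variables whose equation has order two, so $\dim\mathfrak n^2/\mathfrak n^3=5$. So no hyperplane section is smooth or du Val, and $R$ is not cDV.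

By (a), $\pi$ is projective, birational and crepant with $X$ regular, so $X$ is a minimal model. Let $X'\to\mathrm{Spec}\,R$ be any minimal model, and let $W$ be the normalization of the closure of the graph of the birational map $X\dashrightarrow X'$. The map $W\to X$ is an isomorphism over the generic point of $E$, since $X$ is normal; so $E$ has a strict transform $E_W$, a prime divisor on $W$ with the same valuation ring, and $a(E_W)=a(E)=0$. As $X'$ is crepant over $\mathrm{Spec}\,R$ and terminal, the image of $E_W$ in $X'$ does not have codimension two or more. It is therefore a divisor, and it maps to $\mathfrak m$. So the closed fiber of $X'$ has dimension $2$.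
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(c)]
Removing $\mathfrak m$, which has codimension $3$, does not change the class group, so $\mathrm{Cl}(R)=\mathrm{Cl}(U)$. Removing the prime divisor $E$ from $X$ gives $\mathrm{Cl}(U)=\mathrm{Cl}(X)/\mathbb{Z}[E]$, and $\mathrm{Cl}(X)=\mathrm{Pic}(X)$ because $X$ is regular. Since $\mathcal O_X(-E)|_E=\mathcal I/\mathcal I^2=\mathcal O_E(1)$, it suffices to show that restriction $\mathrm{Pic}(X)\to\mathrm{Pic}(E)$ is bijective. The two halves of \eqref{eq:vanish} give the two halves of this claim.

\emph{Injectivity.} Let $\mathcal L\in\mathrm{Pic}(X)$ with $\mathcal L|_E\cong\mathcal O_E$. Tensoring \eqref{eq:thick} with $\mathcal L$ gives $0\to\mathcal O_E(n)\to\mathcal L|_{E_n}\to\mathcal L|_{E_{n-1}}\to0$, and $H^1(E,\mathcal O_E(n))=0$, so sections lift from $E_{n-1}$ to $E_n$. A nowhere vanishing section on $E$ thus extends to a compatible system, which by (G2) comes from $s\in H^0(X,\mathcal L)$. The zero locus of $s$ is closed and misses $E$, so it is empty by (G1), and $\mathcal L\cong\mathcal O_X$.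

\emph{Surjectivity.} For $n\ge1$ the ideal $\mathcal I^n/\mathcal I^{n+1}$ of $\mathcal O_{E_n}$ has square zero, so $\alpha\mapsto1+\alpha$ gives an exact sequence of sheaves of abelian groups $0\to\mathcal O_E(n)\to\mathcal O_{E_n}^\times\to\mathcal O_{E_{n-1}}^\times\to1$. Hence $\mathrm{Pic}(E_n)\to\mathrm{Pic}(E_{n-1})\to H^2(E,\mathcal O_E(n))=0$ is exact, and a line bundle $\mathcal L_0$ on $E$ extends to a compatible system of line bundles $\mathcal L_n$ on $E_n$. Let $\mathcal L$ be the coherent sheaf given by (G3). At $p\in E$, Nakayama's lemma gives $\mathcal L_p\cong\mathcal O_{X,p}/J$. Since $\mathcal L_p/\mathcal I_p^{n+1}\mathcal L_p$ is free of rank one over $\mathcal O_{X,p}/\mathcal I_p^{n+1}$, comparing annihilators gives $J\subset\mathcal I_p^{n+1}$ for all $n$, so $J=0$ by Krull's intersection theorem. The locus where $\mathcal L$ is not invertible is closed and misses $E$, so it is empty by (G1).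
\end{proof}

\begin{remark}[the hypotheses]\label{rem:hypB}
If $f$ has irreducible initial form of degree $d$, the computation \eqref{eq:residue} acquires the factor $x_1^{3-d}$ and gives $a(E)=3-d$; so the blowup is crepant only for triple points. The condition on $f_4$ is needed for regularity: for $x^3+y^3+z^3+w^5$ the chart of Section~\ref{sec:intro} is $x'^3+y'^3+z'^3+w^2=0$, which is singular at the origin.
\end{remark}

\section{Line bundles on normal cubic surfaces}\label{sec:picard}

Theorems \ref{thm:A} and \ref{thm:B} reduce the problem to finding normal cubic surfaces whose Picard group is generated by $\mathcal O_E(1)$. We use the following fact twice: if $\sigma\colon\tilde E\to E$ is proper and birational and $E$ is normal, then $\sigma_*\mathcal O_{\tilde E}=\mathcal O_E$, so $\sigma_*\sigma^*\mathcal L\cong\mathcal L$ by the projection formula, and $\sigma^*$ is injective on Picard groups.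

\subsection*{Cones over smooth cubics}

\begin{lemma}\label{lem:cone}
Let $C=V(c)\subset\mathbb{P}^2$ be a smooth cubic and $E=V(c(x,y,z))\subset\mathbb{P}^3$ the cone over $C$ with vertex $v=(0:0:0:1)$. Then $E$ is integral and normal, $v$ is its only singular point, and $\mathrm{Pic}(E)=\mathbb{Z}[\mathcal O_E(1)]$.
\end{lemma}

\begin{proof}
The partial derivatives of $c$ vanish together only at $x=y=z=0$, so $v$ is the only singular point. A surface in $\mathbb{P}^3$ with finitely many singular points is integral (a multiple component, or the curve along which two components meet, would be singular) and normal by Serre's criterion.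

Embed $C$ in the plane $w=0$, and let $\tilde E\subset E\times C$ consist of the pairs $(e,q)$ with $e$ on the line through $v$ and $q$. The projection $p\colon\tilde E\to C$ is the projectivization of a rank-two vector bundle on $C$, with the rulings as fibers. The projection $\sigma\colon\tilde E\to E$ is an isomorphism over $E\setminus\{v\}$ and contracts the section $C_0=\{v\}\times C$ of $p$ to $v$. The bundle $H=\sigma^*\mathcal O_E(1)$ has degree one on the fibers of $p$, so the standard description of the Picard group of a ruled surface gives $\mathrm{Pic}(\tilde E)=\mathbb{Z}H\oplus p^*\mathrm{Pic}(C)$.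

Let $\mathcal L\in\mathrm{Pic}(E)$ and write $\sigma^*\mathcal L\cong H^a\otimes p^*\mathcal D$. Both $\sigma^*\mathcal L$ and $H$ are pulled back from $E$, so they are trivial on $C_0$. As $p$ maps $C_0$ isomorphically onto $C$, we get $\mathcal D\cong\mathcal O_C$. Thus $\sigma^*\mathcal L\cong\sigma^*\mathcal O_E(a)$ and $\mathcal L\cong\mathcal O_E(a)$.
\end{proof}

\begin{lemma}\label{lem:hesse}
The cubic $C_\lambda=V(x^3+y^3+z^3+\lambda xyz)$ is smooth if $\lambda^3\ne-27$, and these curves form uncountably many isomorphism classes.
\end{lemma}

\begin{proof}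
At a singular point, $3x^2=-\lambda yz$, $3y^2=-\lambda xz$, $3z^2=-\lambda xy$. If one coordinate vanishes, these equations force the other two to vanish. Otherwise their product gives $27=-\lambda^3$.

Put $y=u+s$, $z=u-s$. The equation becomes
\[
s^2(\lambda x-6u)=x^3+\lambda xu^2+2u^3 .
\]
For smooth $C_\lambda$, the map $(x:u)$ is a double cover $C_\lambda\to\mathbb{P}^1$ branched at the four roots of $(\lambda x-6u)(x^3+\lambda xu^2+2u^3)$, which are distinct by the Riemann--Hurwitz formula. If $\tau$ is their cross-ratio, then $j(C_\lambda)=256(\tau^2-\tau+1)^3/\tau^2(\tau-1)^2$, independently of the ordering of the roots; so $j(C_\lambda)$ is a continuous complex-valued function on a small punctured disk around $\lambda=-3$. At $\lambda=-3$, $u=1$, the quartic is $-3(x-1)^2(x+2)^2$. So as $\lambda\to-3$ two roots $r_1,r_2$ tend to $1$ and two roots $r_3,r_4$ tend to $-2$, the cross-ratio $(r_1-r_3)(r_2-r_4)/(r_1-r_4)(r_2-r_3)$ tends to $1$, and $j\to\infty$. A non-constant continuous function on a connected set takes uncountably many values.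
\end{proof}

\subsection*{The cubic with three $A_2$ points}

\begin{lemma}\label{lem:3A2}
The surface $E=V(xyz+w^3)$ is integral and normal, with singular points $P_x=(1:0:0:0)$, $P_y=(0:1:0:0)$, $P_z=(0:0:1:0)$, each of type $A_2$, and $\mathrm{Pic}(E)=\mathbb{Z}[\mathcal O_E(1)]$.
\end{lemma}

\begin{proof}
The partial derivatives $yz$, $xz$, $xy$, $3w^2$ vanish together exactly at the three points, so $E$ is integral and normal as in Lemma~\ref{lem:cone}. Near $P_x$ the equation is $yz+w^3=0$, which is $A_2$; the equation of $E$ is symmetric in $x,y,z$.

Let $D_x=\{x=w=0\}$, $D_y=\{y=w=0\}$, $D_z=\{z=w=0\}$, and let $H$ be the hyperplane class. Cutting with $w=0$, $y=0$ and $z=0$ gives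
\[
H\sim D_x+D_y+D_z\sim3D_y\sim3D_z .
\]
The complement of the three lines is $\{w=1,\ xyz=-1\}\cong(\mathbb{C}^\times)^2$, which has trivial class group. So every Cartier divisor is linearly equivalent to some $D=aD_x+bD_y+cD_z$, again Cartier. We claim that $a\equiv b\equiv c\pmod 3$; then $D\sim\bigl(a+\frac{b-a}{3}+\frac{c-a}{3}\bigr)H$.

By symmetry it suffices to show $b\equiv c$. Work in the chart $x=1$, which $D_x$ does not meet, and let $\gamma$ be a rational function with divisor $bD_y+cD_z$ near $P_x$. The finite map $\nu\colon\mathbb{A}^2\to\{yz+w^3=0\}$, $(s,t)\mapsto(y,z,w)=(s^3,t^3,-st)$, sends the origin to $P_x$, has $\nu^{-1}(D_y)=\{s=0\}$ and $\nu^{-1}(D_z)=\{t=0\}$, and is invariant under $(s,t)\mapsto(\zeta s,\zeta^{-1}t)$ for $\zeta^3=1$. At the generic point of $D_y$ the function $w$ is a uniformizer, since $y=-w^3/z$ there, and $\nu^*w=-st$ has order one along $s=0$; the same holds for $D_z$ and $t=0$ with the roles of $y,z$ exchanged. Hence $\nu^*\gamma=s^bt^c\epsilon$ with $\epsilon$ regular and nonzero at the origin. Invariance of $\nu^*\gamma$ gives $\zeta^{b-c}\epsilon(\zeta s,\zeta^{-1}t)=\epsilon(s,t)$,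 and evaluating at the origin gives $\zeta^{b-c}=1$ for all $\zeta$.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:C}]
By Theorem~\ref{thm:B}(a), $R$ satisfies the hypotheses of Theorem~\ref{thm:A}, and by Theorem~\ref{thm:B}(c) it is factorial if and only if $\mathrm{Pic}(E)=\mathbb{Z}[\mathcal O_E(1)]$. This gives the first sentence.

In (i) and (ii), $E$ is a cone over a smooth cubic by Lemma~\ref{lem:hesse}, the form $f_4=w^4$ does not vanish at the vertex, and Lemma~\ref{lem:cone} applies. A $\mathbb{C}$-algebra isomorphism between two rings in (ii) induces a graded isomorphism of the rings $\bigoplus\mathfrak m^n/\mathfrak m^{n+1}$, hence a linear automorphism of $\mathbb{P}^3$ carrying one cone onto the other. It matches the vertices, which are the unique singular points, and so it matches the curves of lines through the vertices, which are the $C_\lambda$. Lemma~\ref{lem:hesse} gives uncountably many classes. In (iii), $f_4=x^4+y^4+z^4$ does not vanish at $P_x,P_y,P_z$, and Lemma~\ref{lem:3A2} applies.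

The blowup $X$ is a regular crepant resolution. A nonzero modifying module is free, so its endomorphism ring is a matrix ring over $R$ and has the same global dimension as $R$, which is infinite because $R$ is not regular. So there is no NCCR. Finally, these rings satisfy the standing hypotheses of Section~\ref{sec:intro} by Theorem~\ref{thm:B}(a) and have one basic MM generator, but by Theorem~\ref{thm:B}(b) they are not cDV and all their minimal models have a $2$-dimensional fiber.
\end{proof}

\subsection*{The classification}

A \emph{rational double point} is a du Val surface singularity. It is rational, its minimal resolution is crepant, and its exceptional curves are smooth rational curves forming an ADE diagram; their number is the \emph{rank}. The \emph{total rank} of a surface is the sum of the ranks of its double points; for the surface of Lemma~\ref{lem:3A2} it is $2+2+2=6$.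

\begin{proof}[Proof of Corollary~\ref{cor:D}]
By \cite{BW}, a normal cubic surface is either a cone over a smooth plane cubic or has only rational double points. Cones are covered by Lemma~\ref{lem:cone}. In the other case let $\rho\colon\tilde E\to E$ be the minimal resolution, with exceptional curves $C_1,\dots,C_\mu$, where $\mu$ is the total rank, and put $H=\rho^*\mathcal O_E(1)$, a nef class with $H^2=3$.

\emph{The lattice $\mathrm{Pic}(\tilde E)$.} By adjunction $\omega_E=\mathcal O_E(-1)$, and $\rho$ is crepant, so $K_{\tilde E}=-H$. Rationality of the double points and \eqref{eq:vanish} give $H^1(\tilde E,\mathcal O_{\tilde E})=H^1(E,\mathcal O_E)=0$. Also $H^0(\tilde E,2K_{\tilde E})=0$, since $2K_{\tilde E}\cdot H=-6<0$ and $H$ is nef. By Castelnuovo's criterion $\tilde E$ is rational, so it is an iterated blowup of $\mathbb{P}^2$ or of a Hirzebruch surface. For such surfaces the Picard group is free, the intersection form is nondegenerate, and $\mathrm{rank}\,\mathrm{Pic}+K^2=10$: the values are $1+9$ and $2+8$ for the minimal surfaces, and a blowup raises the rank and lowers $K^2$ by one. Hence $\mathrm{Pic}(\tilde E)\cong\mathbb{Z}^7$.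

\emph{The sublattice $\mathrm{Pic}(E)$.} By a theorem of Artin, a line bundle on the resolution of rational surface singularities is pulled back from a line bundle on the singular surface if and only if it has degree zero on every exceptional curve. So $\rho^*$ identifies $\mathrm{Pic}(E)$ with the kernel of $\mathrm{Pic}(\tilde E)\to\mathbb{Z}^\mu$, $\mathcal L\mapsto(\mathcal L\cdot C_i)_i$. The intersection matrix $(C_i\cdot C_j)$ is negative definite, so this map has rank $\mu$, and $\mathrm{Pic}(E)$ is free of rank $7-\mu$.

If $\mathrm{Pic}(E)=\mathbb{Z}[\mathcal O_E(1)]$, the rank is one because $H^2\neq0$, so $\mu=6$. Conversely, let $\mu=6$, let $\mathcal L$ generate $\mathrm{Pic}(E)$, and write $\mathcal O_E(1)=\mathcal L^m$. Then $3=m^2(\rho^*\mathcal L)^2$ with $(\rho^*\mathcal L)^2\in\mathbb{Z}$, which forces $m=\pm1$.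
\end{proof}

\begin{remark}\label{rem:smoothcubic}
When $E$ has only rational double points, the proof and Theorem~\ref{thm:B}(c) show that $\mathrm{Cl}(R)$ has rank $6-\mu$. A smooth cubic gives rank $6$. For instance, $x^3+y^3+z^3+w^3=(x+y)(x^2-xy+y^2)+(z+w)(z^2-zw+w^2)$, and $(x+y,z+w)$ is a height-one prime that needs two generators, as for the node. Passing from $w^3$ to $w^4$ degenerates the smooth cubic to a cone and removes every divisor class.
\end{remark}

\begin{thebibliography}{9}

\bibitem{BW} Bruce and Wall, \emph{On the classification of cubic surfaces}, J. London Math. Soc. 19 (1979).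

\bibitem{EGA} Grothendieck, \emph{EGA III}.

\bibitem{Serre} Serre, \emph{Alg\`ebre locale. Multiplicit\'es}.

\bibitem{Wemyss} M. Wemyss, \emph{Flops and Clusters in the Homological Minimal Model Program}, arXiv:1411.7189 (2014).

\end{thebibliography}
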